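# Symmetric means of a repeated tuple

## Random subsets weighted by products, and their reciprocal sums

Let $z=(z_1,\dots,z_N)$ be a tuple of positive reals and let $0\le l\le N$. For a subset $S$ of the index set write $z^S=\prod_{u\in S}z_u$, with $z^\emptyset=1$. The elementary symmetric polynomial of degree $l$ is
$$e_l(z)=\sum_{|S|=l}z^S ,\qquad e_0=1,\qquad e_l=0\ \text{ if } l<0 \text{ or } l>N .$$
All the terms $z^S$ are positive, so they can be used as weights.

**Definition 1.** The *weighted random $l$-subset* for $z$ is the random set $\mathcal S$ of size $l$ with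
$$\Pr(\mathcal S=S)=\frac{z^S}{e_l(z)}\qquad(|S|=l).$$
Its *mean reciprocal sum* is
$$D_z(l)=\mathbb E\sum_{u\in\mathcal S}\frac1{z_u}\qquad(0\le l\le N).$$

*Example.* Let $z=(a,b)$. For $l=0$ the set is empty and $D_z(0)=0$. For $l=1$ the set is $\{1\}$ with probability $a/(a+b)$ and $\{2\}$ with probability $b/(a+b)$, so $D_z(1)=\frac{1}{a+b}+\frac1{a+b}=\frac2{a+b}$. For $l=2$ the set is $\{1,2\}$ and $D_z(2)=\frac1a+\frac1b=\frac{a+b}{ab}$. The second difference is
$$D_z(2)-2D_z(1)+D_z(0)=\frac{a+b}{ab}-\frac4{a+b}=\frac{(a-b)^2}{ab(a+b)}\ge0 .\tag{1}$$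
So here $D_z$ is a convex function of the subset size $l$. This will hold for every $z$.

The number $D_z(l)$ is a logarithmic derivative. Write $\underline 1=(1,\dots,1)$.

**Lemma 1.** For $z\in(0,\infty)^N$ and $0\le l\le N$,
$$D_z(l)=\frac{d}{ds}\Big|_{s=0}\log e_l(z+s\underline 1)=(N-l+1)\,\frac{e_{l-1}(z)}{e_l(z)} .\tag{2}$$

*Proof.* We compute one sum in two ways. Let $\Sigma=\sum_{|S|=l}\sum_{u\in S}z^{S\setminus\{u\}}$.

Since $z^S/z_u=z^{S\setminus\{u\}}$, the definition gives $D_z(l)=\Sigma/e_l(z)$. Since $\frac{d}{ds}\big|_{s=0}\prod_{u\in S}(z_u+s)=\sum_{u\in S}z^{S\setminus\{u\}}$, the derivative of $e_l(z+s\underline1)$ at $s=0$ is also $\Sigma$, which gives the first equality in (2). Finally, a set $T$ of size $l-1$ occurs as $S\setminus\{u\}$ exactly once for each $u\notin T$, that is, $N-l+1$ times. Hence $\Sigma=(N-l+1)e_{l-1}(z)$. For $l=0$ everything is $0$. $\square$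

Here is what the construction is for. We shall compare $e_{km}$ of a tuple repeated $m$ times with $e_{k(m+1)}$ of the tuple repeated $m+1$ times. Three features of $D_z(l)$ make this possible: it is the speed of $\log e_l$ when the same amount is added to all coordinates; it is the mean of a sum over the chosen indices, so it can be cut into pieces when the index set is cut into blocks; and it is convex in $l$.

## Means of repeated tuples: the statements

For $N\ge j\ge1$ and nonnegative $y_1,\dots,y_N$, the $j$-th symmetric mean is
$$\mathsf{sym}_j(y_1,\dots,y_N)=\left(\frac{e_j(y_1,\dots,y_N)}{\binom Nj}\right)^{1/j}.$$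
Thus $\mathsf{sym}_1$ is the arithmetic mean and $\mathsf{sym}_N$ is the geometric mean. Since $e_j(\underline 1)=\binom Nj$, the mean of a constant tuple $(c,\dots,c)$ is $c$.

Fix integers $1\le k\le n$ and a tuple $\underline x=(x_1,\dots,x_n)\in[0,\infty)^n$. For $m\ge1$ let $\underline x^{(m)}$ be the $nm$-tuple made of $m$ copies of $\underline x$. Throughout, put
$$c_m(\underline x)=e_{km}(\underline x^{(m)}),\qquad a_m(\underline x)=\frac{c_m(\underline x)}{\binom{nm}{km}},\qquad\text{so that}\qquad \mathsf{sym}_{km}(\underline x^{(m)})=a_m(\underline x)^{1/(km)} .$$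

Repeating the tuple and increasing the degree in proportion keeps the ratio of degree to length equal to $k/n$. It is known that $\mathsf{sym}_{km}(\underline x^{(m)})$ converges as $m\to\infty$. Bochi, Iommi and Ponce, "The Halász-Székely Barycenter" (arXiv:2103.05182, 2021), is the source of the question: does the sequence always decrease, in the weak sense, to its limit? The answer is yes.

**Theorem A.** For all $1\le k\le n$, all $\underline x\in[0,\infty)^n$ and all $m\ge1$,
$$\mathsf{sym}_{k(m+1)}(\underline x^{(m+1)})\le\mathsf{sym}_{km}(\underline x^{(m)}).$$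

The same method bounds the drop from below and settles all equality cases.

**Theorem B.** Let $1\le k\le n$ and $\underline x\in[0,\infty)^n$. For $1\le m<M$,
$$\mathsf{sym}_{kM}(\underline x^{(M)})\ \le\ \mathsf{sym}_{km}(\underline x^{(m)})\ \le\ \frac{\binom{nM}{kM}^{1/(kM)}}{\binom{nm}{km}^{1/(km)}}\ \mathsf{sym}_{kM}(\underline x^{(M)}).\tag{3}$$
Equality holds on the left iff $k=n$, or all $x_i$ are equal, or fewer than $k$ of the $x_i$ are positive. Equality holds on the right iff at most $k$ of the $x_i$ are positive. In particular both constants are optimal. With $\ell=\lim_M\mathsf{sym}_{kM}(\underline x^{(M)})$ and $0^0=1$,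
$$\ell\ \le\ \mathsf{sym}_{km}(\underline x^{(m)})\ \le\ \Big(\frac{n^n}{k^k(n-k)^{n-k}}\Big)^{1/k}\binom{nm}{km}^{-1/(km)}\,\ell ,\tag{4}$$
with the same equality cases.

The optimality follows from the equality cases. In (3), equality with nonzero values occurs on the left at $\underline x=\underline1$, and on the right when exactly $k$ of the $x_i$ equal $1$ and the rest are $0$ (then $c_m=1$ for every $m$).

**Remark (rational $k$).** Let $\kappa=a/b\in(0,n]$ be rational in lowest terms. Then $\kappa m\in\mathbb Z$ iff $m=bm'$ for an integer $m'$, and then $\underline x^{(m)}=(\underline x^{(b)})^{(m')}$ and $\kappa m=am'$. Since $1\le a\le nb$, Theorems A and B apply to the $nb$-tuple $\underline x^{(b)}$ with $a$ in place of $k$. So $\mathsf{sym}_{\kappa m}(\underline x^{(m)})$ is non-increasing along all $m$ with $\kappa m\in\mathbb Z$.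

## Small cases by hand

*The case $k=n$.* Here $c_m=(x_1\cdots x_n)^m$ and $\binom{nm}{nm}=1$, so every term is the geometric mean $(x_1\cdots x_n)^{1/n}$, and the sequence is constant.

*Fewer than $k$ positive coordinates.* Then $\underline x^{(m)}$ has fewer than $km$ positive entries, so every product of $km$ of its entries vanishes and the sequence is identically $0$.

*The tuple $(1,0)$ with $k=1$.* Here $c_m=1$, so the terms are $\binom{2m}m^{-1/m}$, namely $\frac12,\ 6^{-1/2}\approx0.408,\ 20^{-1/3}\approx0.368,\dots$

*The step $m=1\to2$ for $k=1$.* The generating function $\prod_i(1+x_it)^2=(1+e_1t+e_2t^2+\cdots)^2$ shows that $e_2(\underline x^{(2)})=e_1^2+2e_2$, where $e_j=e_j(\underline x)$. Also $\binom{2n}{2}=n(2n-1)$. With $p_j=\sum_ix_i^j$ and $2e_2=p_1^2-p_2$,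
$$\mathsf{sym}_1(\underline x)^2-\mathsf{sym}_2(\underline x^{(2)})^2=\frac{e_1^2}{n^2}-\frac{e_1^2+2e_2}{n(2n-1)}=\frac{(n-1)p_1^2-n(p_1^2-p_2)}{n^2(2n-1)}=\frac{np_2-p_1^2}{n^2(2n-1)} .$$
This is nonnegative by Cauchy–Schwarz, and zero only when all $x_i$ are equal. For $n=2$, $\underline x=(a,b)$, the right side is $(a-b)^2/12$.

## Where Maclaurin's inequality stops

Recall Maclaurin's inequality: for a fixed nonnegative tuple $y$, $\mathsf{sym}_j(y)$ is non-increasing in $j$. It is natural to pass from $(\underline x^{(m)},km)$ to $(\underline x^{(m+1)},k(m+1))$ by changing the degree and the tuple separately: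
$$\mathsf{sym}_{k(m+1)}(\underline x^{(m+1)})\ \le\ \mathsf{sym}_{km}(\underline x^{(m+1)})\ \overset{?}{\le}\ \mathsf{sym}_{km}(\underline x^{(m)}).$$
The first inequality is Maclaurin. For $k=m=1$ the second is an equality of arithmetic means, so the step computed above is covered. At the next step the argument breaks. Take $n=2$, $k=1$, $m=2$, $\underline x=(a,b)$. Then $e_2(\underline x^{(2)})=a^2+4ab+b^2$ and $e_2(\underline x^{(3)})=3a^2+9ab+3b^2$, so
$$\mathsf{sym}_2(\underline x^{(3)})^2-\mathsf{sym}_2(\underline x^{(2)})^2=\frac{a^2+3ab+b^2}{5}-\frac{a^2+4ab+b^2}{6}=\frac{(a-b)^2}{30}.$$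
For $a\ne b$ the second inequality is false: at this fixed degree, the extra copy raises the mean. The two changes must be made together.

A way to make them together is to sort the $k(m+1)$-subsets by how many indices they have in the first $m$ copies. With $K=k(m+1)$,
$$c_{m+1}(\underline x)=\sum_l e_l(\underline x^{(m)})\,e_{K-l}(\underline x).\tag{5}$$
Keeping only the term $l=km$ gives $c_{m+1}\ge c_mc_1$. Sorting in the same way by the first $m$ of $m+m'$ copies gives $c_{m+m'}\ge c_mc_{m'}$, hence $c_{qm}\ge c_m^q$, that is, $c_m^{1/m}\le c_{qm}^{1/(qm)}$. This is the right inequality of (3) when $m$ divides $M$. It does not compare consecutive terms, and for Theorem A we need an upper bound on $c_{m+1}$, so every term of (5) counts. The difficulty is that we want the logarithm of a sum.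

A logarithmic derivative of a sum of positive functions is, however, a weighted average of their logarithmic derivatives. So we differentiate. The direction $\underline1$ is a good one because $\underline x+s\underline 1$, rescaled, tends to a constant tuple as $s\to\infty$, and at constant tuples all the means agree.

## Splitting off one copy

For $\underline x\in(0,\infty)^n$ let
$$g_m(\underline x)=\frac1m\,\frac{d}{ds}\Big|_{s=0}\log c_m(\underline x+s\underline1)=\frac1m\,D_{\underline x^{(m)}}(km).\tag{6}$$
The second equality is Lemma 1 with $z=\underline x^{(m)}$, because $(\underline x+s\underline1)^{(m)}=\underline x^{(m)}+s\underline1$. We want $g_{m+1}\ge g_m$. The purpose of this section is to express $g_{m+1}$ through the function $D_{\underline x^{(m)}}$ that defines $g_m$.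

Index the entries of $y=\underline x^{(m+1)}$ by pairs $(i,b)$ with $1\le i\le n$, $1\le b\le m+1$, and $y_{(i,b)}=x_i$. The $b$-th block is the set of the $n$ indices with second entry $b$. Let $K=k(m+1)$, let $\mathcal A$ be the weighted random $K$-subset for $y$, let $B$ be the union of the first $m$ blocks, and let $L=|\mathcal A\cap B|$.

**Lemma 2.** For $\underline x\in(0,\infty)^n$,
$$\mathbb E L=km\qquad\text{and}\qquad g_{m+1}(\underline x)=\frac1m\,\mathbb E\,D_{\underline x^{(m)}}(L).$$

*Proof.*

**Step 1: use the symmetry of the blocks.** Permuting the $m+1$ blocks does not change the weight $y^S$ of a set, since $y_{(i,b)}$ does not depend on $b$. So the law of $\mathcal A$ is invariant under these permutations. Consequently the expected number of elements of $\mathcal A$ is the same in each block, namely $K/(m+1)=k$, and $\mathbb EL=km$. In the same way each block contributes equally to $\mathbb E\sum_{u\in\mathcal A}1/y_u$, so the $m$ blocks of $B$ contribute $m/(m+1)$ of the total. By (6) and Definition 1 that total is $D_y(K)=(m+1)g_{m+1}(\underline x)$. Hence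
$$(m+1)\,g_{m+1}(\underline x)=\frac{m+1}m\,\mathbb E\sum_{u\in\mathcal A\cap B}\frac1{y_u},\qquad\text{i.e.}\qquad g_{m+1}(\underline x)=\frac1m\,\mathbb E\sum_{u\in\mathcal A\cap B}\frac1{y_u}.\tag{7}$$

**Step 2: condition on $L$.** Let $l$ be a value that $L$ takes with positive probability, and let $S\subset B$ with $|S|=l$. Summing over the possible parts $T$ of $\mathcal A$ in the last block,
$$\Pr(\mathcal A\cap B=S)=\frac{1}{e_K(y)}\sum_{|T|=K-l}y^Sy^T=\frac{e_{K-l}(\underline x)}{e_K(y)}\,y^S .$$
The factor in front of $y^S$ depends only on $l$. So, given $L=l$, the set $\mathcal A\cap B$ is the weighted random $l$-subset for $\underline x^{(m)}$, and the conditional expectation of $\sum_{u\in\mathcal A\cap B}1/y_u$ is $D_{\underline x^{(m)}}(l)$. Averaging over $L$ in (7) gives the claim. $\square$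

*Check with $n=2$, $k=m=1$, $\underline x=(a,b)$.* The pairs of entries of $(a,b,a,b)$ have total weight $ab$ for $L=0$, $(a+b)^2$ for $L=1$, and $ab$ for $L=2$; the sum is $a^2+4ab+b^2$. With the values of $D_{(a,b)}$ found at the start, Lemma 2 gives
$$g_2=\frac{(a+b)^2\cdot\frac2{a+b}+ab\cdot\frac{a+b}{ab}}{a^2+4ab+b^2}=\frac{3(a+b)}{a^2+4ab+b^2}.$$
Formula (2) gives the same: $\frac12D_{\underline x^{(2)}}(2)=\frac12\cdot3\cdot\frac{2(a+b)}{a^2+4ab+b^2}$. Since $g_1=\frac2{a+b}$, the inequality $g_2\ge g_1$ says $3(a+b)^2\ge2(a^2+4ab+b^2)$, i.e. $(a-b)^2\ge0$.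

By Lemma 2 the comparison reads
$$g_{m+1}=\tfrac1m\mathbb E\,D_{\underline x^{(m)}}(L),\qquad g_m=\tfrac1mD_{\underline x^{(m)}}(\mathbb EL).$$
If $D_{\underline x^{(m)}}$ is convex, Jensen's inequality finishes the comparison.

## Convexity in the subset size

By (2), a second difference of $D_z$ involves three consecutive ratios of elementary symmetric polynomials, hence four consecutive $e_j$'s. The plan is to realize these four numbers, up to factorials, as the first four Taylor coefficients of a derivative of $\prod(1+z_it)$. This reduces the claim to one identity for $e_1,e_2,e_3$.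

**Lemma 3.** Let $d\ge2$, $w_1,\dots,w_d>0$, $e_j=e_j(w)$, $p_j=\sum_iw_i^j$. Then
$$\frac{3e_3}{e_2}-\frac{4e_2}{e_1}+e_1=\frac{p_1p_3-p_2^2}{e_1e_2}\ \ge0,$$
with equality iff all $w_i$ are equal.

*Proof.* We express everything in power sums. Clearly $e_1=p_1$ and $2e_2=p_1^2-p_2$. Expanding the cube, $p_1^3=p_3+3\sum_{i\ne j}w_i^2w_j+6e_3$ and $\sum_{i\ne j}w_i^2w_j=p_1p_2-p_3$, so $6e_3=p_1^3-3p_1p_2+2p_3$. (For $d=2$ this holds with $e_3=0$.) Therefore
$$3e_1e_3-4e_2^2+e_1^2e_2=\big(\tfrac12p_1^4-\tfrac32p_1^2p_2+p_1p_3\big)-\big(p_1^4-2p_1^2p_2+p_2^2\big)+\big(\tfrac12p_1^4-\tfrac12p_1^2p_2\big).$$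
The coefficients of $p_1^4$ add to $\frac12-1+\frac12=0$ and those of $p_1^2p_2$ to $-\frac32+2-\frac12=0$, so the right side is $p_1p_3-p_2^2$. Divide by $e_1e_2$, which is positive because $d\ge2$.

By Cauchy–Schwarz for the vectors $(w_i^{1/2})$ and $(w_i^{3/2})$ we have $p_2^2\le p_1p_3$. Equality holds iff the vectors are proportional, $w_i^{3/2}=\lambda w_i^{1/2}$ for all $i$, i.e. iff all $w_i$ are equal. $\square$

We also need a standard count of roots.

**Lemma 4.** Let $S$ be a real polynomial of degree $\delta\ge1$ with only real roots; let $\alpha_1<\dots<\alpha_q$ be its distinct roots, with multiplicities $\mu_1,\dots,\mu_q$. Then $S'$ has only real roots, all in $[\alpha_1,\alpha_q]$, and exactly one root in each open interval $(\alpha_i,\alpha_{i+1})$, which is simple. In particular, if $\deg S'\ge2$ and $S'$ has a single root, of multiplicity $\deg S'$, then $S$ has a single root.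

*Proof.* Each $\alpha_i$ is a root of $S'$ of multiplicity $\mu_i-1$ (not a root if $\mu_i=1$), and by Rolle's theorem $S'$ has at least one root in each of the $q-1$ gaps. This already accounts for $\sum(\mu_i-1)+(q-1)=\delta-1=\deg S'$ roots. So there are no others, and each gap contains exactly one, a simple one. For the last claim, if $q\ge2$ then $S'$ would have a simple root in a gap. But the only root of $S'$ has multiplicity at least $2$. $\square$

**Lemma 5.** Let $z\in(0,\infty)^N$ and $h_z(j)=j\,e_j(z)/e_{j-1}(z)$ for $1\le j\le N+1$ (so $h_z(N+1)=0$). For $2\le j\le N$ we have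
$$h_z(j+1)-2h_z(j)+h_z(j-1)\ge0,$$
with equality iff all $z_i$ are equal.

*Proof.*

**Step 1: read $h_z$ as ratios of derivatives.** Let $P(t)=\prod_{i=1}^N(1+z_it)=\sum_je_j(z)t^j$. Then $P^{(j)}(0)=j!\,e_j(z)$, so $h_z(j)=P^{(j)}(0)/P^{(j-1)}(0)$.

**Step 2: reduce to Lemma 3.** Fix $2\le j\le N$ and put $R=P^{(j-2)}$, of degree $d=N-j+2\ge2$. The roots $-1/z_i$ of $P$ are real and negative, so by repeated use of Lemma 4 all roots of $R$ are real and negative. Also $R(0)=(j-2)!\,e_{j-2}(z)>0$. Hence $R(t)=R(0)\prod_{i=1}^d(1+w_it)$ with all $w_i>0$. Reading off Taylor coefficients at $0$,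
$$h_z(j-1)=\frac{R'(0)}{R(0)}=e_1(w),\qquad h_z(j)=\frac{R''(0)}{R'(0)}=\frac{2e_2(w)}{e_1(w)},\qquad h_z(j+1)=\frac{R'''(0)}{R''(0)}=\frac{3e_3(w)}{e_2(w)} .$$
The second difference is therefore $\frac{3e_3(w)}{e_2(w)}-\frac{4e_2(w)}{e_1(w)}+e_1(w)$, which is $\ge0$ by Lemma 3, with equality iff all $w_i$ are equal.

**Step 3: carry the equality case back to $z$.** If all $w_i$ are equal, then $R=P^{(j-2)}$ has a single root, of multiplicity $d\ge2$. If $j>2$, Lemma 4 with $S=P^{(j-3)}$ shows that $P^{(j-3)}$ has a single root, of multiplicity $d+1\ge2$. Repeating this, we reach $P$: it has a single root, so all $z_i$ are equal. Conversely, if all $z_i=c$, then $P=(1+ct)^N$, so $R$ is a constant times $(1+ct)^d$ and all $w_i=c$. $\square$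

**Lemma 6.** Let $z\in(0,\infty)^N$. The function $D_z$ is convex on $\{0,\dots,N\}$, meaning that $D_z(l+1)-2D_z(l)+D_z(l-1)\ge0$ for $1\le l\le N-1$. Each of these second differences is $>0$ unless all $z_i$ are equal.

*Proof.* The ratio in (2) is $e_{l-1}/e_l$, while Lemma 5 treats $e_j/e_{j-1}$; passing to reciprocals exchanges the two. Let $\hat z=(1/z_i)_i$. Dividing each product of $l$ entries by the product of all entries gives $e_l(z)=e_N(z)\,e_{N-l}(\hat z)$, and likewise $e_{l-1}(z)=e_N(z)\,e_{N-l+1}(\hat z)$ (both sides are $0$ for $l=0$). So by (2)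
$$D_z(l)=(N-l+1)\,\frac{e_{N-l+1}(\hat z)}{e_{N-l}(\hat z)}=h_{\hat z}(N-l+1).$$
The reflection $j=N-l+1$ preserves second differences and sends $1\le l\le N-1$ to $2\le j\le N$. Lemma 5 for $\hat z$ applies; the $1/z_i$ are all equal iff the $z_i$ are. $\square$

For $N=2$, $l=1$ this is the computation (1).

## The derivative grows with the number of copies

**Proposition 7.** For $\underline x\in(0,\infty)^n$, $1\le k\le n$ and $m\ge1$ we have $g_{m+1}(\underline x)\ge g_m(\underline x)$. The inequality is strict if $k<n$ and the $x_i$ are not all equal.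

*Proof.* Write $\varphi=D_{\underline x^{(m)}}$, a convex function on $\{0,\dots,nm\}$ by Lemma 6, and $q=km$. By Lemma 2, $\mathbb EL=q$ and $g_{m+1}(\underline x)=\frac1m\mathbb E\varphi(L)$, while $g_m(\underline x)=\frac1m\varphi(q)$.

**Step 1: the case $k=n$.** Then $q=nm$ is the largest possible value of $L$ and also its mean, so $L=q$ with probability $1$ and $g_{m+1}=g_m$.

**Step 2: Jensen's inequality for $k<n$.** Now $1\le q\le nm-1$. Choose a slope $\sigma$ with $\varphi(q)-\varphi(q-1)\le\sigma\le\varphi(q+1)-\varphi(q)$. The increments of $\varphi$ are non-decreasing, so all increments to the right of $q$ are at least $\sigma$ and all those to the left are at most $\sigma$. Summing them,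
$$\varphi(l)\ge\varphi(q)+\sigma(l-q)\qquad(0\le l\le nm).\tag{8}$$
Put $l=L$ and take expectations: $\mathbb E\varphi(L)\ge\varphi(q)$.

**Step 3: strictness.** Let $k<n$ and let the $x_i$ be not all equal. Then the entries of $\underline x^{(m)}$ are not all equal, and by Lemma 6 the second difference of $\varphi$ at $q$ is $>0$. So $\sigma$ can be chosen strictly between the two increments, and then (8) is strict for every $l\ne q$. It remains to see that $L\ne q$ with positive probability. Since all weights are positive, it is enough to find a $K$-subset with $km+1$ elements in $B$ and $k-1$ in the last block. It exists because $km+1\le nm$ and $0\le k-1\le n$. (A set with $km-1$ elements in $B$ and $k+1\le n$ in the last block exists too.) Hence $\mathbb E\varphi(L)>\varphi(q)$. $\square$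

## Moving up to infinity: Theorem A and the left inequality

**Proof of Theorem A.** If $k=n$ or fewer than $k$ of the $x_i$ are positive, the sequence is constant, as computed above. So let $k<n$ and let at least $k$ of the $x_i$ be positive. Then $\underline x^{(m)}$ has at least $km$ positive entries for each $m$, and $a_m(\underline x),a_{m+1}(\underline x)>0$. For $s\ge0$ put
$$F(s)=\tfrac1{m+1}\log a_{m+1}(\underline x+s\underline1)-\tfrac1m\log a_m(\underline x+s\underline1).$$
The theorem is the statement $F(0)\le0$.

**Step 1: $F$ is non-decreasing.** The polynomials $a_m,a_{m+1}$ are positive at $\underline x+s\underline1$ for all $s\ge0$, so $F$ is continuous on $[0,\infty)$. For $s>0$ the tuple $\underline x+s\underline1$ lies in $(0,\infty)^n$. The binomial coefficients only add constants to $F$, so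
$$F'(s)=g_{m+1}(\underline x+s\underline1)-g_m(\underline x+s\underline1)\ge0$$
by Proposition 7.

**Step 2: $F$ tends to $0$.** The polynomial $a_m$ is homogeneous of degree $km$, so scaling the tuple by $\lambda>0$ adds $k\log\lambda$ to $\frac1m\log a_m$, and the same amount to $\frac1{m+1}\log a_{m+1}$. The two cancel in $F$. With $\lambda=1/s$,
$$F(s)=\tfrac1{m+1}\log a_{m+1}(\underline1+\underline x/s)-\tfrac1m\log a_m(\underline1+\underline x/s)\ \longrightarrow\ 0\qquad(s\to\infty),$$
because $a_m(\underline1)=a_{m+1}(\underline1)=1$.

**Step 3: conclude.** A non-decreasing function with limit $0$ at infinity is $\le0$ everywhere. So $F(0)\le0$, that is, $a_{m+1}(\underline x)^{1/(m+1)}\le a_m(\underline x)^{1/m}$. Taking $k$-th roots gives the claim. $\square$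

**Proof of the left inequality in (3), with equality cases.** The inequality follows by chaining Theorem A from $m$ to $M$. If $k=n$, or all $x_i$ are equal, or fewer than $k$ are positive, the sequence is constant and equality holds. In all other cases $k<n$, at least $k$ of the $x_i$ are positive, and the $x_i$ are not all equal. Then the coordinates of $\underline x+s\underline 1$ are not all equal either, so $F'>0$ on $(0,\infty)$ by Proposition 7. Hence $F(0)<\lim_{s\to\infty}F(s)=0$, each step of the chain is strict, and so is the inequality. $\square$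

## Moving down to the boundary: the right inequality

By the definition of $a_m$, the right inequality of (3) says exactly that $c_m(\underline x)^{1/(km)}\le c_M(\underline x)^{1/(kM)}$, i.e.
$$c_m(\underline x)^{1/m}\le c_M(\underline x)^{1/M}.$$
It suffices to compare $m$ with $m+1$. The binomial coefficients have disappeared, and with them any dependence on zero coordinates: deleting the zeros of $\underline x$ does not change any $c_m$. Let $r$ be the number of positive $x_i$. If $r<k$, then all $c_m$ are $0$. If $r\ge k$, we delete the zeros and regard $\underline x$ as an element of $(0,\infty)^r$. Proposition 7 is then available with $r$ in place of $n$. Put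
$$\widetilde F(\underline x)=\tfrac1{m+1}\log c_{m+1}(\underline x)-\tfrac1m\log c_m(\underline x).$$
By Proposition 7 this quantity can only decrease when the same number is subtracted from all coordinates. We subtract until a coordinate vanishes, and induct on $r$.

**Proposition 8.** Let $r\ge k$. On $(0,\infty)^r$ we have $\widetilde F=0$ if $r=k$, and $\widetilde F>0$ if $r>k$.

*Proof.*

**Step 1: the base case $r=k$.** Here $\underline x^{(m)}$ has exactly $km$ entries, so $c_m=(x_1\cdots x_k)^m$ and $c_m^{1/m}=x_1\cdots x_k$ for every $m$. Thus $\widetilde F=0$.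

**Step 2: $\widetilde F\ge0$ when the coordinates are distinct.** Distinctness ensures that coordinates reach $0$ one at a time. We use induction on $r\ge k$; Step 1 is the start. Let $r>k$, let $\underline x\in(0,\infty)^r$ have distinct coordinates, and let $\mu$ be the smallest. For $0\le s<\mu$ the tuple $\underline x-s\underline1$ has positive coordinates, and Proposition 7 gives
$$\frac{d}{ds}\widetilde F(\underline x-s\underline1)=-\big(g_{m+1}-g_m\big)(\underline x-s\underline1)\le0 .$$
At $s=\mu$ exactly one coordinate is $0$ and the other $r-1\ge k$ are positive and distinct. So $c_m$ and $c_{m+1}$ are still positive there, and $s\mapsto\widetilde F(\underline x-s\underline1)$ is continuous on $[0,\mu]$. Hence $\widetilde F(\underline x)\ge\widetilde F(\underline x-\mu\underline1)$. After deleting the zero coordinate, the right side is the value of $\widetilde F$ at an $(r-1)$-tuple with distinct positive coordinates, which is $\ge0$ by induction.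

**Step 3: $\widetilde F\ge0$ everywhere.** The function $\widetilde F$ is continuous on $(0,\infty)^r$, and tuples with distinct coordinates are dense. So $\widetilde F\ge0$ on $(0,\infty)^r$.

**Step 4: strictness for $r>k$, coordinates not all equal.** Proposition 7 is strict along $\underline x-s\underline1$, so for small $s>0$ we get $\widetilde F(\underline x)>\widetilde F(\underline x-s\underline1)\ge0$, using Step 3.

**Step 5: strictness for $r>k$, all coordinates equal.** Here Proposition 7 gives no strictness, so we borrow it from the previous section. Take any $\underline x'\in(0,\infty)^r$ whose coordinates are not all equal (possible, as $r\ge2$). On $(0,\infty)^r$ the function $\widetilde F$ differs by a constant from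
$$\tfrac1{m+1}\log a_{m+1}-\tfrac1m\log a_m ,$$
where $a_m$ is formed with $n=r$. This function is $0$ at $\underline x$ by homogeneity and $a_m(\underline1)=a_{m+1}(\underline1)=1$. It is $<0$ at $\underline x'$ by the strict case of Theorem A, since $k<r$. Hence $\widetilde F(\underline x)>\widetilde F(\underline x')\ge0$. $\square$

**Proof of the right inequality in (3), with equality cases.** By Proposition 8, $c_m(\underline x)^{1/m}$ is strictly increasing in $m$ if more than $k$ of the $x_i$ are positive. It is constant if exactly $k$ are positive, and constantly $0$ if fewer than $k$ are positive. So $c_m^{1/m}\le c_M^{1/M}$ for $m<M$, with equality iff at most $k$ of the $x_i$ are positive. $\square$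

## Letting $M\to\infty$

**Proof of (4), with equality cases.**

**Step 1: pass to the limit in (3).** The limit $\ell$ exists because the sequence is non-increasing and nonnegative. By Stirling's formula in the form $\log N!=N\log N-N+o(N)$,
$$\frac1M\log\binom{nM}{kM}\ \longrightarrow\ n\log n-k\log k-(n-k)\log(n-k),$$
since the terms with $\log M$ have total coefficient $n-k-(n-k)=0$, and the linear terms cancel for the same reason. For $k=n$ the binomial coefficient is $1$, in agreement with the convention $0^0=1$. So $\binom{nM}{kM}^{1/M}\to n^n/(k^k(n-k)^{n-k})$, and (3) becomes (4).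

**Step 2: the equality cases survive.** A strict inequality can become an equality in a limit, so this needs an argument: strict monotonicity lets us lose something at the first step and nothing afterwards. Outside the equality cases on the left, the sequence is strictly decreasing, so
$$\mathsf{sym}_{km}(\underline x^{(m)})>\mathsf{sym}_{k(m+1)}(\underline x^{(m+1)})\ge\ell .$$
For the right side, Step 1 also shows that
$$\lim_M c_M^{1/M}=\lim_M\binom{nM}{kM}^{1/M}\mathsf{sym}_{kM}(\underline x^{(M)})^{k}=\frac{n^n}{k^k(n-k)^{n-k}}\,\ell^k ,$$
so the right inequality of (4) is $c_m^{1/m}\le\lim_Mc_M^{1/M}$. If more than $k$ of the $x_i$ are positive, then $c_m^{1/m}<c_{m+1}^{1/(m+1)}\le\lim_Mc_M^{1/M}$, which is strict. In the equality cases the sequence $\mathsf{sym}_{km}(\underline x^{(m)})$, respectively $c_m^{1/m}$, is constant in $m$, so equality holds in (4) as well. $\square$
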